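\title{Log-concavity of the labeled points of the sine process}

\begin{abstract}
Label the points of the sine process in increasing order so that $Z_{-1}<0\le Z_0$. We prove that $(Z_{i_1},\dots,Z_{i_k})$ has a log-concave density for all $i_1<\dots<i_k$, which is a conjecture from a paper of Johnston and Prochno. The proof lifts the circular unitary ensemble to a periodic configuration on the line, where $N$ consecutive labeled points have an explicit log-concave density on a convex set, and then lets $N\to\infty$. With an entropy bound in place of the determinantal structure, the method applies to $\mathrm{Sine}_\beta$ for every $\beta>0$ and shows that the density remains log-concave after the factor $\prod_{p<q}(s_q-s_p)^\beta$ is divided out; for $\beta=2$ the exponent cannot be increased. The same holds under the Palm measure, and for stationary processes the property is equivalent to joint log-concavity of the Palm gaps.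
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{The sine process and its labeled points}
A simple point process on $\mathbb R$ is a random locally finite set $X\subset\mathbb R$. Its correlation functions, when they exist, are the functions $\rho_k:\mathbb R^k\to[0,\infty)$ such that
\begin{equation}\label{eq:corr}
E\sum_{x_1,\dots,x_k\in X\ \text{distinct}}g(x_1,\dots,x_k)=\int_{\mathbb R^k}g\,\rho_k\,dx
\end{equation}
for every Borel $g\ge0$, the sum being over ordered $k$-tuples of distinct points. The \emph{sine process} is the determinantal process with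
\[
\rho_k(x_1,\dots,x_k)=\det\big(K(x_p,x_q)\big)_{p,q=1}^k,\qquad K(x,y)=\frac{\sin\pi(y-x)}{\pi(y-x)},\quad K(x,x)=1 .
\]
Thus $\rho_1=1$, and $\rho_2=1-K^2$ vanishes to second order on the diagonal: the points repel. Almost surely there are infinitely many points on each side of $0$ (Lemma~\ref{lem:basic}). For any configuration with this property we label the points
\[
\cdots<Z_{-2}<Z_{-1}<0\le Z_0<Z_1<\cdots .
\]
The correlation functions see all $k$-tuples of points at once; the labels single out one tuple. For instance, $P(Z_0>t)$ is the probability that $[0,t]$ contains no point.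

A function $f:\mathbb R^k\to[0,\infty)$ is \emph{log-concave} if $f=e^{-H}$ with $H:\mathbb R^k\to(-\infty,+\infty]$ convex. A function on a convex subset of $\mathbb R^k$ is log-concave if its extension by zero is. A density is defined up to null sets, and ``log-concave density'' means that some version is log-concave. The following statement is posed as a conjecture in \cite{JP}.

\begin{theorem}\label{thm:sine}
For the sine process, for every $k\ge1$ and all integers $i_1<\dots<i_k$, the vector $(Z_{i_1},\dots,Z_{i_k})$ has a log-concave density on $\mathbb R^k$.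
\end{theorem}

\subsection{What one would guess}
For the Poisson process of intensity $1$ the variables $Z_0,\ Z_1-Z_0,\dots$ and $-Z_{-1},\ Z_{-1}-Z_{-2},\dots$ are independent standard exponentials, so for $a\ge1$, $b\ge0$ the block $(Z_{-a},\dots,Z_b)$ has density $e^{-(z_b-z_{-a})}$ on the convex cone $z_{-a}<\dots<z_{-1}<0\le z_0<\dots<z_b$. This is the borderline case: the logarithm of the density is affine. Quadratic repulsion should add terms like $2\log(z_q-z_p)$, which are concave on the cone, so one guesses that the theorem holds.

Three observations show that there is something to prove. First, stationarity is not enough. Take a Poisson process whose intensity is $\frac12$ or $\frac32$ with equal probability. Then $Z_0$ has density $\frac14e^{-s/2}+\frac34e^{-3s/2}$ on $(0,\infty)$, and the second derivative of its logarithm is the variance of a nondegenerate two-point law, hence positive. Mixing destroys log-concavity. Second, the correlation functions are not log-concave on $\{s_1<\dots<s_k\}$: as a function of $u=s_2-s_1$, $\rho_2$ equals $1$ at $u=1$ and $u=2$ and is smaller at $u=\frac32$.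 Third, the kernel gives the labeled densities only as alternating series. A pair of points $0<s_1<s_2$ is $(Z_0,Z_1)$ when the number $m$ of other points in $[0,s_2]$ is zero, and expanding $1\{m=0\}=(1-1)^m$ gives the density
\begin{equation}\label{eq:series}
\sum_{n\ge0}\frac{(-1)^n}{n!}\int_{[0,s_2]^n}\rho_{n+2}(s_1,s_2,u)\,du ,
\end{equation}
in which no concavity is visible.

It is therefore natural to approximate by a finite ensemble with an explicit joint density. On the line one meets the first obstacle again. The density proportional to $\prod_{p<q}(\lambda_q-\lambda_p)^2e^{-\sum\lambda_p^2}$ on $\lambda_1<\dots<\lambda_N$ is log-concave, but $Z_0=\lambda_{m+1}$ where $m$ is the random number of negative points, so the law of $Z_0$ is a mixture over $m$. The main point of this paper is that on the circle the mixture reassembles into a single log-concave density.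

\subsection{Circular ensembles, $\mathrm{Sine}_\beta$ and Palm measures}
Let $\beta>0$ and $N\ge2$. The circular $\beta$-ensemble is the law on angles $\theta_1,\dots,\theta_N$ with density proportional to $\prod_{p<q}|e^{i\theta_p}-e^{i\theta_q}|^\beta$; for $\beta=2$ it is the law of the eigenangles of the circular unitary ensemble (CUE). Its \emph{periodic lift} is
\[
X^N=\Big\{\frac{N\theta_j}{2\pi}+mN:\ 1\le j\le N,\ m\in\mathbb Z\Big\},
\]
with labels $Z^N_i$ as above. Point processes $X^N$ \emph{converge in law} to $X$ if $\sum_{x\in X^N}\phi(x)\to\sum_{x\in X}\phi(x)$ in law for every continuous $\phi\ge0$ with compact support; the laws of these sums determine the law of $X$, also when multiple points are allowed. We define $\mathrm{Sine}_\beta$ as the limit in law of $X^N$. The limit exists by Killip and Stoiciu \cite{KS}, and it agrees with the Brownian carousel process of Valk\'o and Vir\'ag by \cite{Nakano} and \cite{VV}; we use only that the limit exists. We shall see that $\mathrm{Sine}_2$ is the sine process (Lemma~\ref{lem:conv}) and that $\mathrm{Sine}_\beta$ is simple and stationary,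 has intensity $1$, and has infinitely many points on each side of $0$ (Proposition~\ref{prop:limit}).

For a simple stationary process $X$ of intensity $\lambda=E\,\#(X\cap[0,1))\in(0,\infty)$, the \emph{Palm measure}
\[
P^0(A)=\frac1\lambda\,E\sum_{x\in X\cap[0,1)}1_A(X-x)
\]
is the law of the process seen from a typical point. It is carried by configurations containing $0$, and if $X$ has infinitely many points on each side of $0$ almost surely, the same is true under $P^0$, because this event is invariant under shifts. Under $P^0$ we label the points $\cdots<S_{-1}<S_0=0<S_1<\cdots$ and write $\xi_j=S_j-S_{j-1}$ for the gaps.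

\begin{theorem}\label{thm:beta}
Let $\beta>0$.
\begin{enumerate}
\item[(a)] For $\mathrm{Sine}_\beta$ and $i_1<\dots<i_k$, the vector $(Z_{i_1},\dots,Z_{i_k})$ has a density supported on $\{s_1<\dots<s_k\}$ of the form
\[
f(s)=\prod_{1\le p<q\le k}(s_q-s_p)^\beta\;h(s),\qquad h\ \text{log-concave}.
\]
In particular $f$ is log-concave, and $\log f$ is strictly concave along every segment in $\{f>0,\ s_1<\dots<s_k\}$ not parallel to $(1,\dots,1)$.
\item[(b)] Under the Palm measure of $\mathrm{Sine}_\beta$, for $0=j_0<j_1<\dots<j_k$ the vector $(S_{j_1},\dots,S_{j_k})$ has a density $\prod_{0\le p<q\le k}(s_q-s_p)^\beta\,h(s)$ on $0=s_0<s_1<\dots<s_k$, with $h$ log-concave. In particular all vectors of consecutive gaps have log-concave joint densities.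
\end{enumerate}
\end{theorem}

\begin{proposition}\label{prop:sharp}
For the sine process and any $\alpha>2$, the density of $(Z_0,Z_1)$ is not of the form $(s_2-s_1)^\alpha h(s)$ on $\{s_1<s_2\}$ with $h$ log-concave.
\end{proposition}

\begin{proposition}\label{prop:equiv}
Let $X$ be a simple stationary point process on $\mathbb R$ of intensity $1$ with infinitely many points on each side of $0$ almost surely. The following are equivalent:
\begin{enumerate}
\item[(A)] every $(Z_{i_1},\dots,Z_{i_k})$ has a log-concave density;
\item[(B)] under the Palm measure every vector of consecutive gaps has a log-concave joint density.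
\end{enumerate}
\end{proposition}

Theorem~\ref{thm:beta}(a) contains Theorem~\ref{thm:sine}, but the case $\beta=2$ has a shorter route to the limit, and Sections~\ref{sec:lc}--\ref{sec:sine} give a complete proof of Theorem~\ref{thm:sine} by that route. Sections~\ref{sec:palm}--\ref{sec:sharp} prove the other statements.

\section{Log-concave functions, marginals and limits}\label{sec:lc}

A function $f:\mathbb R^k\to[0,\infty)$ is log-concave if and only if
\begin{equation}\label{eq:lc}
f(\lambda x+(1-\lambda)y)\ge f(x)^\lambda f(y)^{1-\lambda}\qquad(0<\lambda<1)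
\end{equation}
for all $x,y$. Indicators of convex sets, products of log-concave functions and compositions of log-concave functions with affine maps are log-concave. A log-concave $f$ is bounded on bounded sets, since a convex $H\not\equiv+\infty$ has an affine minorant. It is Lebesgue measurable, since the convex set $\{f>0\}$ has null boundary and $f$ is continuous in its interior. The deep fact is the following.

\begin{theorem}[Pr\'ekopa \cite{Prekopa}]\label{thm:prekopa}
If $F:\mathbb R^{m+n}\to[0,\infty)$ is log-concave and $M(x)=\int_{\mathbb R^n}F(x,y)\,dy$ is finite for every $x$, then $M$ is log-concave.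
\end{theorem}

Marginals and limits are at first finite only almost everywhere. The next lemma closes this gap.

\begin{lemma}\label{lem:finite}
Let $W\subset\mathbb R^k$ be convex and let $h:W\to[0,\infty]$ satisfy \eqref{eq:lc} whenever $h(x),h(y)>0$. If $h$ is finite almost everywhere and positive on a set $E$ of positive measure, then $h$ is finite everywhere, hence log-concave.
\end{lemma}

\begin{proof}
If $h(x_0)=\infty$, then $h=\infty$ on $\frac12(x_0+E)$, which has measure $2^{-k}|E|>0$.
\end{proof}

Consequently every marginal of a log-concave probability density $F$ is log-concave: apply Theorem~\ref{thm:prekopa} to $F(x,y)1\{|y|\le R\}$, whose integrals are finite, let $R\to\infty$ in \eqref{eq:lc} by monotone convergence, and use Lemma~\ref{lem:finite}. For example, Theorem~\ref{thm:sine} implies that the hole probability $P(Z_0>t)=\int f(s)1\{s>t\}\,ds$ is a log-concave function of $t$.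

We shall know that laws converge weakly, not that densities converge pointwise, so \eqref{eq:lc} cannot be passed to the limit directly. Masses of balls do converge, and by Theorem~\ref{thm:prekopa} they satisfy \eqref{eq:lc} as functions of the center. For Theorem~\ref{thm:beta} a weight has to be divided out before averaging, so the lemma carries one. Let $B(x,r)$ be the open Euclidean ball and $|B_r|$ its volume.

\begin{lemma}\label{lem:limit}
Let $W_N\uparrow W$ be open convex subsets of $\mathbb R^k$. Let $w_N:W_N\to(0,\infty)$ and $w:W\to(0,\infty)$ be continuous, with $w_N\to w$ uniformly on compact subsets of $W$. Let $h_N$ be log-concave on $\mathbb R^k$ and zero off $W_N$, and let $\mu_N$ be probability measures with density $w_Nh_N$ (read as $0$ off $W_N$). If $\mu_N\to\mu$ weakly and $\mu$ has a density $f$, then $f=wh$ almost everywhere on $W$ with $h:W\to[0,\infty)$ log-concave.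
\end{lemma}

\begin{proof}
Put $\nu_N=h_N\,dx$ and $\nu=w^{-1}\mu|_W$. The function $(x,y)\mapsto h_N(y)1\{|x-y|<r\}$ is log-concave on $\mathbb R^{2k}$, so $x\mapsto\nu_N(B(x,r))$ is log-concave by Theorem~\ref{thm:prekopa}. Let $x,y\in W$, $0<\lambda<1$, $z=\lambda x+(1-\lambda)y$, and let $r$ be so small that the closed balls of radius $r$ about $x$ and $y$ lie in $W$. The closed ball about $z$ is their convex combination, so it lies in $W$ as well. Let $B$ be one of the three balls. By compactness $\overline B\subset W_N$ for large $N$, and $w_N^{-1}\to w^{-1}$ uniformly on $\overline B$ because $w$ is bounded below there. Therefore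
\[
\nu_N(B)=\int_Bw_N^{-1}\,d\mu_N=\int_Bw^{-1}\,d\mu_N+o(1)\ \longrightarrow\ \int_Bw^{-1}\,d\mu=\nu(B),
\]
since $w^{-1}1_B$ is bounded and continuous off $\partial B$, and $\mu(\partial B)=0$. Hence
\[
\nu(B(z,r))\ge\nu(B(x,r))^\lambda\,\nu(B(y,r))^{1-\lambda}.
\]
Define $h(x)=\liminf_{r\to0}\nu(B(x,r))/|B_r|\in[0,\infty]$ at every $x\in W$. Dividing the last inequality by $|B_r|$ and letting $r\to0$ gives \eqref{eq:lc} for $h$ whenever $h(x),h(y)>0$. By the Lebesgue differentiation theorem $h=f/w$ almost everywhere on $W$. If $\nu=0$ then $h=0$. Otherwise $h>0$ on a set of positive measure and Lemma~\ref{lem:finite} applies.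
\end{proof}

The hypothesis that $\mu$ has a density is not automatic: centered Gaussians of variance $1/N$ converge to a point mass. Among stationary point processes the same degeneration is the lattice $\mathbb Z+U$ with $U$ uniform on $[0,1)$, for which $(Z_0,Z_1)$ lives on a line. Each application of Lemma~\ref{lem:limit} needs a reason why the limit does not degenerate.

\section{Labeling the periodic lift}\label{sec:lift}

Put $t_j=N\theta_j/2\pi\in\mathbb R/N\mathbb Z$. Since $|e^{2\pi is/N}-e^{2\pi it/N}|=2|\sin(\pi(t-s)/N)|$, the vector $(t_1,\dots,t_N)$ has density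
\begin{equation}\label{eq:circ}
\frac1{N^NM_N}\prod_{p<q}\Big|2\sin\frac{\pi(t_q-t_p)}N\Big|^\beta,\qquad M_N=\frac1{(2\pi)^N}\int_{[0,2\pi)^N}\prod_{p<q}|e^{i\theta_p}-e^{i\theta_q}|^\beta\,d\theta .
\end{equation}
This density is invariant under rotations, so $X^N$ is stationary; it has $N$ points in $[0,N)$, so its intensity is $1$. Almost surely the $t_j$ are distinct, and then $Z^N_{i+N}=Z^N_i+N$.

\subsection{Two points}
Let $N=2$, $\beta=2$. Cut the circle $\mathbb R/2\mathbb Z$ and write the two points as $-1\le t_1<t_2<1$, with density $C\sin^2(\pi(t_2-t_1)/2)$. Let $m$ be the number of negative points among them. Then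
\[
(Z_{-1},Z_0)=\begin{cases}(t_2-2,\ t_1),&m=0,\\(t_1,\ t_2),&m=1,\\(t_2,\ t_1+2),&m=2.\end{cases}
\]
On the cut circle the law of $(Z_{-1},Z_0)$ is a mixture of three pieces. But the three maps preserve area, their images tile the triangle $D=\{z_{-1}<0\le z_0<z_{-1}+2\}$ (Figure~\ref{fig:triangle}), and $z_0-z_{-1}$ is $t_2-t_1$ or $2-(t_2-t_1)$, which give the same value of $\sin^2$. So $(Z_{-1},Z_0)$ has density $C\sin^2(\pi(z_0-z_{-1})/2)$ on all of $D$. On $D$ the argument of the sine stays in $(0,\pi)$, where $(\log\sin)''=-1/\sin^2<0$; thus the density is log-concave. The pairs in $D$ with gap $x=z_0-z_{-1}$ have $-z_{-1}\in(0,x]$, so $1/C=\int_0^2x\sin^2(\pi x/2)\,dx$, which by the symmetry $x\mapsto2-x$ equals $\int_0^2\sin^2(\pi x/2)\,dx=1$. The density of $Z_0$ is $\int_s^2\sin^2(\pi x/2)\,dx=1-\frac s2+\frac{\sin\pi s}{2\pi}$ on $[0,2)$; its log-concavity is Theorem~\ref{thm:prekopa} at work.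

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2]
\fill[gray!15] (0,0)--(-2,0)--(0,2)--cycle;
\draw[->] (-2.3,0)--(0.4,0) node[right]{$z_{-1}$};
\draw[->] (0,-0.2)--(0,2.3) node[above]{$z_0$};
\draw[thick] (0,0)--(-2,0)--(0,2)--cycle;
\draw[dashed] (-1,0)--(-1,1)--(0,1);
\node at (-0.5,0.5) {$m=1$};
\node at (-1.3,0.22) {$m=0$};
\node at (-0.3,1.22) {$m=2$};
\node[below] at (-2,0) {$-2$};
\node[below] at (-1,0) {$-1$};
\node[right] at (0,1) {$1$};
\node[right] at (0,2) {$2$};
\end{tikzpicture}
\caption{Two points on the circle $\mathbb R/2\mathbb Z$, lifted periodically to the line. The last negative point $z_{-1}$ and the first nonnegative point $z_0$ range over a triangle. It is tiled by three pieces according to the number $m$ of negative points of the configuration in $[-1,1)$.}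
\label{fig:triangle}
\end{figure}

\subsection{$N$ points}
There is no need to cut the circle: $N$ consecutive labeled points are a system of coordinates for the configuration.

\begin{proposition}\label{prop:finite}
Let $\beta>0$, $a\ge1$, $b\ge0$ and $a+b+1=N$. Then $(Z^N_{-a},\dots,Z^N_b)$ has density
\[
F_N(z)=\frac{N!}{N^NM_N}\prod_{-a\le p<q\le b}\Big(2\sin\frac{\pi(z_q-z_p)}N\Big)^\beta1_D(z),
\]
\[
D=\{z_{-a}<\dots<z_{-1}<0\le z_0<\dots<z_b<z_{-a}+N\}.
\]
The set $D$ is convex and bounded, and for $p<q$ the function $z\mapsto\sin^\beta(\pi(z_q-z_p)/N)$ is log-concave on $D$. In particular $F_N$ is log-concave.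
\end{proposition}

\begin{proof}
Take a set of $N$ distinct points of $\mathbb R/N\mathbb Z$. The labels $-a,\dots,b$ of its lift form a vector in $D$, because the next labeled point is $Z_{b+1}=Z_{-a}+N$, and this vector reduces modulo $N$ to the given set. Conversely, let $z\in D$. Its coordinates are distinct modulo $N$, and
\[
\cdots<z_b-N<z_{-a}<\dots<z_b<z_{-a}+N<\cdots
\]
lists the lift of $\{z_p\bmod N\}$ in increasing order, with last negative term $z_{-1}$; so the labels $-a,\dots,b$ of the lift return $z$. Thus $z\mapsto\{z_p\bmod N\}$ is a bijection from $D$ onto the $N$-point subsets of the circle. Let $r:D\to(\mathbb R/N\mathbb Z)^N$ be reduction modulo $N$. It is injective and locally a translation, hence measure preserving onto its image, and the tuples with distinct entries are partitioned into the $N!$ coordinate permutations of $r(D)$. For Borel $A\subset D$, the labeled vector lies in $A$ exactly when $(t_j)$ lies in one of the $N!$ permutations of $r(A)$. As \eqref{eq:circ} is symmetric, the density of the labeled vector is $N!$ times \eqref{eq:circ} composed with $r$.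

The set $D$ is cut out by linear inequalities and lies in $(-N,N)^N$, since $z_{-a}>z_b-N\ge-N$ and $z_b<z_{-a}+N<N$. For $z\in D$ and $p<q$ we have $0<\pi(z_q-z_p)/N<\pi$. So the absolute values in \eqref{eq:circ} may be dropped, and $\beta\log\sin$ of a linear form with values in $(0,\pi)$ is concave.
\end{proof}

Periodicity enters twice: it keeps all differences below $N$, inside one arch of the sine, and it turns the labeling rule into the two linear inequalities $z_{-1}<0\le z_0$.

\section{The limit for $\beta=2$}\label{sec:sine}

Recall Fischer's inequality: if a positive semidefinite matrix has diagonal blocks $A$ and $C$, its determinant is at most $\det A\det C$. Iterating gives Hadamard's inequality: the determinant is at most the product of the diagonal entries. These bounds supply the nondegeneracy that Lemma~\ref{lem:limit} requires. In this section $X$ is the sine process and $\beta=2$.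

\begin{lemma}\label{lem:basic}
We have $0\le\rho_k\le1$. Almost surely $X$ has infinitely many points on each side of $0$. The law of $(Z_{i_1},\dots,Z_{i_k})$ has a density.
\end{lemma}

\begin{proof}
Since $K(x,y)=\int_{-1/2}^{1/2}e^{2\pi i\tau x}\,\overline{e^{2\pi i\tau y}}\,d\tau$, each matrix $(K(x_p,x_q))$ is a Gram matrix with unit diagonal, and Hadamard's inequality applies. Let $n$ be the number of points in an interval $I$ of length $L$. By \eqref{eq:corr}, $En=L$ and $E\,n(n-1)=\iint_{I^2}(1-K^2)\le L^2$, so $\operatorname{Var}n\le L$, and Chebyshev's inequality gives $P(n\le L/2)\le4/L$. Hence the probability that a half-line contains at most $m$ points is at most $4/L$ for every $L\ge2m$, so it is zero. Finally, for Borel $A\subset\{s_1<\dots<s_k\}$ the indicator of $\{(Z_{i_1},\dots,Z_{i_k})\in A\}$ is at most the number of $k$-tuples of points in $A$, so the probability of this event is at most $\int_A\rho_k\,dx\le|A|$.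
\end{proof}

\begin{lemma}\label{lem:kernel}
Let $N>2R$. On $[-R,R]$ the correlation functions of $X^N$ are $\rho^N_k=\det(K_N(x_p,x_q))$ with
\[
K_N(x,y)=\frac{\sin\pi(x-y)}{N\sin(\pi(x-y)/N)},\qquad K_N(x,x)=1 .
\]
Moreover $0\le\rho_k^N\le1$, and $\rho^N_k\to\rho_k$ uniformly on $[-R,R]^k$.
\end{lemma}

\begin{proof}
Let $L(x,y)=\frac1N\sum_{l=0}^{N-1}e^{2\pi il(x-y)/N}$ on $\mathbb R/N\mathbb Z$. By the Vandermonde formula the product in \eqref{eq:circ} is $|\det(e^{2\pi ilt_j/N})|^2=N^N\det(L(t_p,t_q))$. Orthogonality of the exponentials gives $\int L(x,u)L(u,y)\,du=L(x,y)$ and $\int L(u,u)\,du=N$, and expanding along the last row yields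
\[
\int\det\big(L(t_p,t_q)\big)_{p,q\le k+1}\,dt_{k+1}=(N-k)\det\big(L(t_p,t_q)\big)_{p,q\le k}.
\]
Iterating, the density \eqref{eq:circ} is $\det(L)/N!$, its $k$-dimensional marginal is $\frac{(N-k)!}{N!}\det(L)_{p,q\le k}$, and since there are $\frac{N!}{(N-k)!}$ ordered $k$-tuples of distinct indices, the $k$-th correlation function is $\det(L)_{p,q\le k}$; for $k>N$ both vanish, as $L$ has rank $N$. Because $2R<N$, the interval $[-R,R]$ embeds in the circle, so the same formula holds for $X^N$ on $[-R,R]$. Summing the geometric series, $L(x,y)=e^{i\pi(N-1)x/N}K_N(x,y)e^{-i\pi(N-1)y/N}$, and conjugation by a diagonal unitary matrix does not change determinants. The matrices $(L(x_p,x_q))$ are Gram matrices with unit diagonal, so $0\le\rho_k^N\le1$. Lastly $K_N=K\cdot u/\sin u$ with $u=\pi(x-y)/N$, and $u/\sin u\to1$ uniformly for $|x-y|\le2R$.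
\end{proof}

A labeled point is not a local statistic, but the event $\{Z_i\le t\}$ depends only on the number of points between $0$ and $t$. So we prove that counts converge.

\begin{lemma}\label{lem:conv}
$X^N\to X$ in law, and $(Z^N_{i_1},\dots,Z^N_{i_k})\to(Z_{i_1},\dots,Z_{i_k})$ in law.
\end{lemma}

\begin{proof}
Let $v:\mathbb R\to[0,1]$ be Borel with support in $[-R,R]$. Expanding the finite product,
\[
\prod_{x\in X}(1-v(x))=\sum_{k\ge0}\frac{(-1)^k}{k!}\sum_{x_1,\dots,x_k\in X\ \text{distinct}}v(x_1)\cdots v(x_k).
\]
By \eqref{eq:corr} and $\rho_k\le1$, the $k$-th term has expected absolute value at most $(\int v)^k/k!$, so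
\[
E\prod_{x\in X}(1-v(x))=\sum_{k\ge0}\frac{(-1)^k}{k!}\int v(x_1)\cdots v(x_k)\,\rho_k(x)\,dx .
\]
The same formula and the same bound hold for $X^N$ with $N>2R$. By Lemma~\ref{lem:kernel} and dominated convergence in $k$,
\begin{equation}\label{eq:gen}
E\prod_{x\in X^N}(1-v(x))\ \longrightarrow\ E\prod_{x\in X}(1-v(x)).
\end{equation}
With $v=1-e^{-s\phi}$, $s\ge0$, this is convergence of the Laplace transforms of $\sum\phi(x)$, which proves the first claim.

With $v=\sum_lu_l1_{I_l}$ for disjoint bounded intervals $I_1,\dots,I_m$ and $u\in[0,1]^m$, \eqref{eq:gen} is convergence of the generating functions of the count vectors $(\#(X^N\cap I_l))_{l\le m}$. These vectors are tight, having bounded means, and a generating function determines a law on $\mathbb Z_{\ge0}^m$; hence the count vectors converge in law. On a countable set, pointwise convergence of probability mass functions to a probability mass function implies convergence of the probability of every subset. Now for $X$ and for $X^N$ alike: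
\begin{itemize}
\item if $i\ge0$, then $\{Z_i\le t\}$ is $\{\#[0,t]\ge i+1\}$ for $t\ge0$ and is empty for $t<0$;
\item if $i<0$, then $\{Z_i\le t\}$ is $\{\#(t,0)\le-i-1\}$ for $t<0$ and is the sure event for $t\ge0$.
\end{itemize}
Cutting at $0,t_1,\dots,t_k$ expresses $\bigcap_j\{Z_{i_j}\le t_j\}$ through counts in finitely many disjoint bounded intervals. So the joint distribution functions converge at every point.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sine}]
For large $N$ choose $a\ge1$, $b\ge0$ with $a+b+1=N$, $-a\le i_1$ and $i_k\le b$. The law $\mu_N$ of $(Z^N_{i_1},\dots,Z^N_{i_k})$ is a marginal of $F_N$, so it has a log-concave density by Proposition~\ref{prop:finite} and Theorem~\ref{thm:prekopa}. By Lemma~\ref{lem:conv}, $\mu_N$ converges weakly to the law of $(Z_{i_1},\dots,Z_{i_k})$, which has a density by Lemma~\ref{lem:basic}. Apply Lemma~\ref{lem:limit} with $W_N=W=\mathbb R^k$ and $w_N=w=1$.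
\end{proof}

\section{Blocks, gaps and the Palm measure}\label{sec:palm}

From now on it is convenient to describe a block of labeled points by its gaps and by the position of the origin inside the gap that contains it. Fix $a\ge1$, $b\ge0$, $k=a+b$. For $x\in\mathbb R^k$ and $t\in\mathbb R$ let $z(x,t)=(z_{-a},\dots,z_b)$ be given by
\[
z_{-1}=-t,\qquad z_{-a+i}-z_{-a+i-1}=x_i\quad(1\le i\le k).
\]
This is a linear bijection of determinant $\pm1$. Here $x_a=z_0-z_{-1}$ is the gap containing the origin, and $z_{-1}<0\le z_0$ reads $0<t\le x_a$.

The Palm measure satisfies the refined Campbell formula: for measurable $g\ge0$,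
\begin{equation}\label{eq:campbell}
E\sum_{y\in X}g(y,X-y)=\lambda\int_{\mathbb R}E^0\,g(y,X)\,dy .
\end{equation}

\begin{lemma}\label{lem:palm}
Let $X$ be simple and stationary, of intensity $\lambda\in(0,\infty)$, with infinitely many points on each side of $0$. Let $\eta=(\xi_{2-a},\dots,\xi_{b+1})$, whose $a$-th coordinate is $\xi_1$. For Borel $\Phi\ge0$,
\begin{equation}\label{eq:block}
E\,\Phi(Z_{-a},\dots,Z_b)=\lambda\,E^0\int_0^{\xi_1}\Phi(z(\eta,t))\,dt .
\end{equation}
Consequently, in the coordinates $(x,t)$:
\begin{enumerate}
\item[(i)] if $\eta$ has density $g$ under $P^0$, the block has density $\lambda g(x)1\{0<t\le x_a\}$;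
\item[(ii)] if the block has density $G(x)1\{0<t\le x_a\}$ with $G$ a probability density on $(0,\infty)^k$, then $\lambda=1$ and $\eta$ has density $G$ under $P^0$.
\end{enumerate}
\end{lemma}

\begin{proof}
Take $g(y,Y)=1\{0<-y\le\xi_1(Y)\}\,\Phi(z(\eta(Y),-y))$ in \eqref{eq:campbell}. On the left only $y=Z_{-1}$ contributes, being the one negative point whose successor is nonnegative. For $Y=X-Z_{-1}$ we have $S_j=Z_{j-1}-Z_{-1}$, so the $i$-th coordinate of $\eta$ is $\xi_{1-a+i}=Z_{-a+i}-Z_{-a+i-1}$ and $z(\eta,-Z_{-1})$ is the block. Substituting $t=-y$ on the right gives \eqref{eq:block}, and (i) follows. For (ii) take $\Phi(z(x,t))=1_A(x)/x_a$ with $A\subset(0,\infty)^k$: the left side is $\int_AG$ and the right side is $\lambda P^0(\eta\in A)$. The choice $A=(0,\infty)^k$ gives $\lambda=1$.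
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:equiv}]
Every family of labels lies in some block $-a,\dots,b$, and every run of consecutive gaps lies in some $\eta$. Since marginals of log-concave densities are log-concave, it suffices to compare the block with $\eta$.

(B)$\Rightarrow$(A). By Lemma~\ref{lem:palm}(i) the block has density $g(x)1\{0<t\le x_a\}$, the product of a log-concave function and the indicator of a convex set, in linear coordinates.

(A)$\Rightarrow$(B). Let $f$ be a log-concave density of the block. By \eqref{eq:block}, the probability that the gaps of the block lie in $A$ is $E^0[\xi_11_A(\eta)]$. If $|A|=0$ this vanishes, so $P^0(\eta\in A)=0$ because $\xi_1>0$. Thus $\eta$ has a density $g$, and $f(z(x,t))=g(x)1\{0<t\le x_a\}$ almost everywhere. Integrating out $t$ shows only that the size-biased density $x_ag(x)$ is log-concave, and dividing by $x_a$ is not permitted. Instead we force $Z_{-1}$ to be close to the origin, which imitates a point at the origin. The function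
\[
h_n(x)=n\int_0^{1/n}f(z(x,t))\,dt
\]
is finite, as $f$ is bounded on bounded sets, and log-concave by Theorem~\ref{thm:prekopa}; and $h_n=\min(1,nx_a)\,g$ for almost every $x$. Since $x_a>0$ for almost every $x$ with $g(x)>0$, we have $h_n\uparrow g$ almost everywhere and $0<c_n=\int h_n\uparrow1$. So $h_n/c_n\to g$ in $L^1$, the corresponding laws converge weakly, and Lemma~\ref{lem:limit} with $W_n=W=\mathbb R^k$, $w_n=w=1$ shows that $g$ has a log-concave version.
\end{proof}

\section{Gaps of the circular ensemble and an entropy bound}\label{sec:entropy}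

For general $\beta$ we have no kernel and no bound $\rho_k\le1$, and we need another reason why the limit is not lattice-like. The law of all gaps is of Gibbs form with an explicit normalizing constant, so its relative entropy can be computed; superadditivity then bounds the entropy of $k$ consecutive gaps uniformly in $N$, and finite entropy survives weak limits.

On the simplex $\Sigma_N=\{x\in(0,\infty)^{N-1}:x_1+\dots+x_{N-1}<N\}$ put $x_N=N-\sum_{i<N}x_i$ and
\[
G_N=\frac{N!}{N^NM_N}\,\Delta^\beta,\qquad\Delta(x)=\prod_{1\le i\le j\le N-1}2\sin\frac{\pi(x_i+\dots+x_j)}N ,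
\]
with $G_N=0$ off $\Sigma_N$. Differences of labeled points are sums of consecutive gaps, so Proposition~\ref{prop:finite} says that for $a+b+1=N$
\begin{equation}\label{eq:FG}
F_N(z(x,t))=G_N(x)\,1\{0<t\le x_a\}.
\end{equation}
For $k<N$ let $G_N^{(k)}(x_1,\dots,x_k)$ be the integral of $G_N$ over $x_{k+1},\dots,x_{N-1}$. Let $E_N$ denote integration against $G_N$.

\begin{lemma}\label{lem:gaps}
\begin{enumerate}
\item[(i)] $G_N$ is a log-concave probability density, $E_Nx_i=1$ for all $i$, and any $k$ consecutive coordinates have density $G_N^{(k)}$.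
\item[(ii)] $E_N\log\Delta=\partial_\beta\log M_N$.
\item[(iii)] For $a\ge1$, $b\ge0$, $N>a+b$, the block $(Z^N_{-a},\dots,Z^N_b)$ has density $G_N^{(a+b)}(x)1\{0<t\le x_a\}$.
\item[(iv)] $E_N1\{x_i>2m\}\le2^{-m}$ for all integers $m\ge0$.
\end{enumerate}
\end{lemma}

\begin{proof}
The cyclic shift $\tau(x_1,\dots,x_{N-1})=(x_2,\dots,x_N)$ is an affine bijection of $\Sigma_N$ of determinant $\pm1$, and it permutes the functions $x_1,\dots,x_N$ cyclically. It preserves $\Delta$: the factors of $\Delta\circ\tau$ are indexed by $2\le i\le j\le N$; those with $j<N$ are the factors of $\Delta$ with $i\ge2$, and those with $j=N$ are the remaining ones, because $\sin(\pi(x_i+\dots+x_N)/N)=\sin(\pi(x_1+\dots+x_{i-1})/N)$. So $G_N\,dx$ is $\tau$-invariant. Let $\Phi\ge0$ be a $\tau$-invariant function of the gaps. Integrating \eqref{eq:FG} over $t$ and then averaging over shifts,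
\begin{equation}\label{eq:cyc}
\int F_N\Phi\,dz=\int G_N\,x_a\Phi\,dx=\frac1N\sum_{i=1}^N\int G_N\,x_i\Phi\,dx=\int G_N\Phi\,dx ,
\end{equation}
since $x_1+\dots+x_N=N$. With $\Phi=1$ we get $\int G_N=1$ and $E_Nx_i=1$. Invariance under $\tau$ gives the statement on consecutive coordinates, and $G_N$ is log-concave because $0<x_i+\dots+x_j<N$ on the convex set $\Sigma_N$. This proves (i).

Evaluated at the gaps of the block, $\Delta$ is $\prod_{p<q}|e^{i\theta_p}-e^{i\theta_q}|$. Applying \eqref{eq:cyc} to the positive and negative parts of $\log\Delta$ shows that $E_N\log\Delta$ is the mean of $\log\Delta$ in the circular ensemble. This mean is $\partial_\beta M_N/M_N$; differentiation under the integral in \eqref{eq:circ} is allowed because $\Delta$ is bounded, so that $\Delta^\beta|\log\Delta|$ is bounded locally uniformly in $\beta>0$. For (iii), use \eqref{eq:FG} for the labels $-a,\dots,N-1-a$ and integrate over $x_{a+b+1},\dots,x_{N-1}$.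

For (iv), $G_N^{(1)}$ is log-concave, so $T(s)=\int G^{(1)}_N(u)1\{u>s\}\,du$ is log-concave, both by Theorem~\ref{thm:prekopa}. Also $T(0)=1$, and $T(2)\le\frac12$ by Markov's inequality. For $m\ge1$, \eqref{eq:lc} gives $T(2)\ge T(0)^{1-1/m}T(2m)^{1/m}$, that is, $T(2m)\le T(2)^m$.
\end{proof}

By (iii) and Lemma~\ref{lem:palm}(ii), $G_N^{(k)}$ is the Palm law of $k$ consecutive gaps of $X^N$; for $N=\beta=2$ it is the density $\sin^2(\pi x/2)$ of Section~\ref{sec:lift}.

For probability measures $P,Q$ on $\mathbb R^k$ the relative entropy is $\operatorname{Ent}(P|Q)=\int\log\frac{dP}{dQ}\,dP$ if $P\ll Q$ and $+\infty$ otherwise. It satisfies the variational formula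
\[
\operatorname{Ent}(P|Q)=\sup_u\Big(\int u\,dP-\log\int e^u\,dQ\Big),
\]
over bounded continuous $u$. Hence it is lower semicontinuous in $P$ for weak convergence. It is also superadditive: if $P_1,\dots,P_n$ are the marginals of $P$ on disjoint blocks of coordinates and $Q$ is a product measure with marginals $Q_1,\dots,Q_n$ on these blocks, then $\operatorname{Ent}(P|Q)\ge\sum_j\operatorname{Ent}(P_j|Q_j)$, as one sees by taking $u=\sum_ju_j$ with $u_j$ depending on the $j$-th block only. As reference we take products of the standard exponential law $\gamma$, whose logarithmic density is linear and therefore has known mean under $G_N$.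

\begin{lemma}\label{lem:entropy}
For $1\le k<N$,
\[
\operatorname{Ent}\big(G_N^{(k)}\,\big|\,\gamma^{\otimes k}\big)\le\Big(1+\frac\beta2\Big)\frac N{\lfloor(N-1)/k\rfloor}.
\]
\end{lemma}

\begin{proof}
Dyson's integral (Gunson, Wilson, Good) is $M_N=\Gamma(1+\beta N/2)/\Gamma(1+\beta/2)^N$. Let $\psi=\Gamma'/\Gamma$ and $\kappa(y)=y\psi(1+y)-\log\Gamma(1+y)$. Then $\beta\,\partial_\beta\log M_N=\frac{\beta N}2\psi(1+\frac{\beta N}2)-N\frac\beta2\psi(1+\frac\beta2)$, so
\[
\beta\,\partial_\beta\log M_N-\log M_N=\kappa(\tfrac{\beta N}2)-N\kappa(\tfrac\beta2).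
\]
We have $\kappa(0)=0$ and $\kappa'(y)=y\psi'(1+y)=\sum_{n\ge1}y/(n+y)^2$, which lies between $0$ and $y\int_0^\infty(s+y)^{-2}ds=1$. Hence $0\le\kappa(y)\le y$. By Lemma~\ref{lem:gaps}(i),(ii) and $N!\le N^N$,
\begin{align*}
\operatorname{Ent}\big(G_N\,\big|\,\gamma^{\otimes(N-1)}\big)&=E_N\Big[\log G_N+\sum_{i<N}x_i\Big]=\log\frac{N!}{N^N}-\log M_N+\beta E_N\log\Delta+N-1\\
&\le\kappa(\tfrac{\beta N}2)-N\kappa(\tfrac\beta2)+N-1\le\Big(1+\frac\beta2\Big)N .
\end{align*}
The coordinates $x_1,\dots,x_{N-1}$ contain $\lfloor(N-1)/k\rfloor$ disjoint blocks of $k$ consecutive ones, each with law $G_N^{(k)}$. Superadditivity finishes the proof.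
\end{proof}

\section{The limit for general $\beta$ and the Vandermonde factor}\label{sec:beta}

\begin{proposition}\label{prop:limit}
There are probability densities $G^{(k)}$ on $(0,\infty)^k$ with $G_N^{(k)}\to G^{(k)}$ weakly. The process $\mathrm{Sine}_\beta$ is simple and stationary, has intensity $1$ and infinitely many points on each side of $0$. For $a\ge1$, $b\ge0$ the block $(Z^N_{-a},\dots,Z^N_b)$ converges in law to the block $(Z_{-a},\dots,Z_b)$ of $\mathrm{Sine}_\beta$, which has density
\begin{equation}\label{eq:limitblock}
G^{(a+b)}(x)\,1\{0<t\le x_a\}.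
\end{equation}
Under the Palm measure any $k$ consecutive gaps have density $G^{(k)}$.
\end{proposition}

\begin{proof}
\emph{Gaps.} The laws $G^{(k)}_N$ are tight since each coordinate is positive with mean $1$. From any subsequence extract, by a diagonal argument, a further one along which $G_N^{(k)}\to G^{(k)}$ weakly for all $k$. By Lemma~\ref{lem:entropy} and lower semicontinuity, $\operatorname{Ent}(G^{(k)}|\gamma^{\otimes k})\le(1+\frac\beta2)k<\infty$. So $G^{(k)}\ll\gamma^{\otimes k}$: it has a density on $(0,\infty)^k$, denoted by the same letter. We work along this subsequence.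

\emph{Blocks.} Let $k=a+b$ and let $\Phi$ be bounded and continuous. By Lemma~\ref{lem:gaps}(iii),
\[
E\,\Phi(Z^N_{-a},\dots,Z^N_b)=\int\Psi\,G^{(k)}_N\,dx,\qquad\Psi(x)=x_a\int_0^1\Phi(z(x,ux_a))\,du .
\]
The function $\Psi$ is continuous but unbounded, with $|\Psi|\le\|\Phi\|_\infty x_a$; this is where the tail bound is needed. By Lemma~\ref{lem:gaps}(iv), $\int x_a1\{x_a>2m\}G_N^{(k)}\,dx\le\sum_{j\ge m}(2j+2)2^{-j}$, which tends to $0$ uniformly in $N$. The same bound holds for $G^{(k)}$, because the sets $\{x_a>2j\}$ are open. Cutting $\Psi$ off continuously at large $x_a$, we get $\int\Psi G_N^{(k)}\to\int\Psi G^{(k)}$, which is the integral of $\Phi$ against \eqref{eq:limitblock}. With $\Phi=1$ this shows that \eqref{eq:limitblock} is a probability density. The limit laws are consistent, being limits of consistent laws, so there is a random sequence $(Z_i)_{i\in\mathbb Z}$ with block densities \eqref{eq:limitblock}. Almost surely it is strictly increasing and $Z_{-1}<0\le Z_0$.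

\emph{Identification.} Since $X^N$ has intensity $1$, Markov's inequality gives
\[
P(Z^N_n\le R)=P(\#[0,R]\ge n+1)\le\frac R{n+1},\qquad P(Z^N_{-n}\ge-R)=P(\#[-R,0)\ge n)\le\frac Rn .
\]
In the limit, $P(Z_n<R)\le R/(n+1)$ and $P(Z_{-n}>-R)\le R/n$, so $Z_{\pm n}\to\pm\infty$ almost surely by monotonicity, and $X=\{Z_i\}$ is a simple point process whose labels are the $Z_i$. Let $\phi\ge0$ be continuous with support in $(-R,R)$. Off an event of probability at most $2R/n$, $\sum_i\phi(Z^N_i)=\sum_{|i|<n}\phi(Z_i^N)$, and likewise for $X$. The truncated sums converge in law for each $n$, so $X^N\to X$ in law along the subsequence, and $X$ has the law $\mathrm{Sine}_\beta$. The labels are functions of the configuration, so the laws of the blocks do not depend on the subsequence; nor does $G^{(k)}$, because $x_1G^{(k)}(x)$ is the density of the gaps of $(Z_{-1},\dots,Z_{k-1})$. Hence the full sequences converge.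

\emph{Palm gaps.} For $c\in\mathbb R$ the sums $\sum\phi(x+c)$ and $\sum\phi(x)$ over $X^N$ have the same law, so the same holds for $X$, which is therefore stationary. By Fatou's lemma $E\sum_{x\in X}\phi(x)\le\int\phi$, so the intensity is at most $1$, and it is positive since $X\ne\emptyset$. Lemma~\ref{lem:palm}(ii) and \eqref{eq:limitblock} now give that the intensity is $1$ and that $(\xi_{2-a},\dots,\xi_{b+1})$ has Palm density $G^{(a+b)}$. Any $k$ consecutive coordinates of $G^{(a+b)}$ have law $G^{(k)}$, by Lemma~\ref{lem:gaps}(i) in the limit.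
\end{proof}

Proposition~\ref{prop:finite} shows more than log-concavity of $F_N$: each sine factor is log-concave separately. The factors that involve only the variables we keep can be taken outside the integral, and Theorem~\ref{thm:prekopa} applies to what is left.

\begin{proof}[Proof of Theorem~\ref{thm:beta}]
(a) Let $J=\{i_1,\dots,i_k\}$ and, for large $N$, take $N$ labels $-a,\dots,b$ containing $J\cup\{-1,0\}$. Let
\[
W=\{s_1<\dots<s_k\},\quad W_N=\{s_1<\dots<s_k<s_1+N\},\quad w_N(s)=\prod_{p<q}\Big(\frac N\pi\sin\frac{\pi(s_q-s_p)}N\Big)^\beta .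
\]
Then $W_N\uparrow W$, $w_N$ is positive and continuous on $W_N$, and $D$ projects into $W_N$. Write $F_N(z)=w_N(z_J)Q_N(z)$, where $Q_N$ is a constant times $1_D$ times the product of $\sin^\beta(\pi(z_q-z_p)/N)$ over the pairs not both in $J$. By Proposition~\ref{prop:finite}, $Q_N$ is log-concave, bounded, and supported in a bounded set. So the integral $h_N$ of $Q_N$ over the variables outside $J$ is finite, log-concave and zero off $W_N$, and $(Z^N_{i_1},\dots,Z^N_{i_k})$ has density $w_Nh_N$. Since $\frac N\pi\sin\frac{\pi u}N\to u$ uniformly for bounded $u$, $w_N\to w=\prod_{p<q}(s_q-s_p)^\beta$ uniformly on compact subsets of $W$. By Proposition~\ref{prop:limit} the laws converge weakly to the law of $(Z_{i_1},\dots,Z_{i_k})$, which has a density, as a marginal of \eqref{eq:limitblock}, and gives $W$ full mass. Lemma~\ref{lem:limit} gives the density $f=wh$ on $W$, with $f=0$ off $W$. On $W$ each $\log(s_q-s_p)$ is concave, so $f$ is log-concave. Along a segment in $\{f>0\}\cap W$ whose direction is not a multiple of $(1,\dots,1)$, some difference $s_q-s_p$ is not constant; then $\beta\log(s_q-s_p)$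 is strictly concave along it, since $\beta>0$, and the other terms of $\log f$ are concave.

(b) Let $N>j_k$. In the variables $y_0=0$, $y_i=x_1+\dots+x_i$, which have unit Jacobian, $G_N$ is a constant times $\prod_{0\le p<q\le N-1}\sin^\beta(\pi(y_q-y_p)/N)$ on the bounded convex set $0<y_1<\dots<y_{N-1}<N$, and each factor is log-concave there. Now let $W=\{0<s_1<\dots<s_k\}$, $W_N=W\cap\{s_k<N\}$, and let $w_N$, $w$ be the products in (a) taken over $0\le p<q\le k$ with $s_0=0$. Taking out the pairs with both indices in $\{j_0,\dots,j_k\}$ and integrating the remaining product over the other variables, we find that $(y_{j_1},\dots,y_{j_k})$ has density $w_Nh_N$ with $h_N$ log-concave and zero off $W_N$. This vector is a linear function of $(x_1,\dots,x_{j_k})$, so by Proposition~\ref{prop:limit} it converges in law to the same function of $(\xi_1,\dots,\xi_{j_k})$ under $P^0$, namely $(S_{j_1},\dots,S_{j_k})$. The limit has a density, as a marginal of $G^{(j_k)}$ in the variables $y$, and is carried by $W$. Lemma~\ref{lem:limit} gives the density $wh$. For $j_i=i$ the density $wh$ is log-concave and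 is $G^{(k)}$ in the variables $y$; so $G^{(k)}$, the Palm density of any $k$ consecutive gaps, is log-concave.
\end{proof}

\section{Sharpness of the exponent for $\beta=2$}\label{sec:sharp}

A log-concave function is bounded on bounded sets, so a factorization with exponent $\alpha$ forces the density to vanish to order $\alpha$ on the diagonal. It is enough to show that the density of $(Z_0,Z_1)$ vanishes to order $2$ only, and for this we keep the first two terms of \eqref{eq:series}.

\begin{proof}[Proof of Proposition~\ref{prop:sharp}]
Let $f$ be the density of $(Z_0,Z_1)$, let $T=\{0<s_1<s_2<\frac12\}$, and let $A\subset T$ be Borel. Then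
\[
1\{(Z_0,Z_1)\in A\}\ \ge\sum_{x,y\in X,\ (x,y)\in A}\Big(1-\#\big(X\cap[0,y]\setminus\{x,y\}\big)\Big).
\]
Indeed, a pair $0<x<y$ other than $(Z_0,Z_1)$ has a third point in $[0,y]$ and contributes at most $0$, while $(Z_0,Z_1)$ contributes $1$ if it lies in $A$. Take expectations with \eqref{eq:corr} and use Fischer's inequality $\rho_3(x,y,u)\le\rho_2(x,y)\rho_1(u)=\rho_2(x,y)$:
\[
\int_Af\ \ge\ \int_A\Big(\rho_2(x,y)-\int_0^y\rho_3(x,y,u)\,du\Big)dx\,dy\ \ge\ \int_A\rho_2(x,y)(1-y)\,dx\,dy .
\]
Hence $f\ge\frac12\rho_2$ almost everywhere on $T$. Put $v=\pi(s_2-s_1)\in(0,\frac\pi2)$. Then $0\le K\le1$, and $\sin v\le v-\frac{v^3}6+\frac{v^5}{120}$ gives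
\[
\rho_2=1-K^2\ge1-K\ge\frac{v^2}6\Big(1-\frac{v^2}{20}\Big)\ge\frac{v^2}7\ge(s_2-s_1)^2 .
\]
If $f=(s_2-s_1)^\alpha h$ with $\alpha>2$, then $h\ge\frac12(s_2-s_1)^{2-\alpha}$ almost everywhere on $T$. The sets $T\cap\{s_2-s_1<\varepsilon\}$ have positive measure, so $h$ takes values at least $\frac12\varepsilon^{2-\alpha}$ on $T$ for every $\varepsilon>0$. Thus $h$ is unbounded on the bounded set $T$ and is not log-concave.
\end{proof}

\begin{thebibliography}{9}

\bibitem{JP} Samuel G. G. Johnston and Joscha Prochno, \emph{The macroscopic shape of Gelfand-Tsetlin patterns and free probability}, arXiv:2410.10754 (2024).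

\bibitem{KS} Killip and Stoiciu, Duke Math. J. 146 (2009).

\bibitem{Nakano} Nakano, J. Stat. Phys. 156 (2014).

\bibitem{Prekopa} Pr\'ekopa, 1973.

\bibitem{VV} Valk\'o and Vir\'ag, Invent. Math. 209 (2017).

\end{thebibliography}
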